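\title{Minimal polynomials of the series $\sum_{n\ge 0} z^{p^n}$ modulo prime powers}

\begin{abstract}
Let $p$ be a prime and $\Phi(z)=\sum_{n\ge0}z^{p^n}$. We show that the least degree in $t$ of a monic polynomial $A\in\mathbb Z[z,t]$ with $A(z,\Phi(z))\equiv0$ modulo $p^\gamma$ is the least $d$ such that $p^\gamma$ divides $d!$. Polynomials of this degree are given by an explicit recursion. We also determine all polynomials in $\mathbb Z[z,t]$, monic or not, that vanish at $\Phi$ modulo $p^\gamma$, and all polynomials in $\mathbb Q[z,t]$ whose value at $\Phi$ has $p$-integral coefficients.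
\end{abstract}

\section{Introduction}\label{sec:intro}

Let $p$ be a prime and let
\[
\Phi(z)=\sum_{n\ge0}z^{p^n}=z+z^p+z^{p^2}+\cdots\in\mathbb Z[[z]].
\]
For $f,g\in\mathbb Z[[z]]$ we write $f\equiv g\pmod{p^\gamma}$ if the coefficients of $z^i$ in $f$ and $g$ agree modulo $p^\gamma$ for all $i$. For polynomials in $z$ and $t$, the words \emph{degree}, \emph{leading coefficient} and \emph{monic} refer to the variable $t$. For a nonzero integer $\alpha$, $v_p(\alpha)$ is the largest $e$ such that $p^e$ divides $\alpha$.

Two facts make $\Phi$ algebraic modulo $p$. The first is the exact identity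
\begin{equation}\label{eq:functional}
\Phi(z^p)=\sum_{n\ge0}z^{p^{n+1}}=\Phi(z)-z .
\end{equation}
The second is the congruence
\begin{equation}\label{eq:frobenius}
g(z)^p\equiv g(z^p)\pmod p\qquad\text{for every }g\in\mathbb Z[[z]].
\end{equation}
For a polynomial $g=\sum_ia_iz^i$ it holds because $x\mapsto x^p$ is additive in characteristic $p$ and $a_i^p\equiv a_i\pmod p$; for a series, apply this to the truncation of $g$ at degree $n$, which determines both sides up to the term $z^n$. Together, \eqref{eq:functional} and \eqref{eq:frobenius} give $\Phi^p\equiv\Phi-z\pmod p$. Thus $t^p-t+z$ vanishes at $t=\Phi$ modulo $p$, and $(t^p-t+z)^\gamma$ vanishes there modulo $p^\gamma$. On the other hand, no nonzero polynomial in $\mathbb Q[z,t]$ vanishes at $t=\Phi$ exactly (Corollary~\ref{cor:leading}). So $\Phi$ is algebraic modulo every power of $p$ but not over $\mathbb Q(z)$, and one may ask how large the degree of a relation modulo $p^\gamma$ has to be.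

\begin{definition}\label{def:minimal}
For $\gamma\ge1$ let $I_\gamma$ be the ideal of all $B\in\mathbb Z[z,t]$ with $B(z,\Phi(z))\equiv0\pmod{p^\gamma}$. A polynomial is \emph{minimal for the modulus $p^\gamma$} if it is a monic element of $I_\gamma$ and $I_\gamma$ contains no monic element of smaller degree.
\end{definition}

Minimal polynomials are not unique, since one may add $p^\gamma$, but their degree is. The restriction to monic polynomials is what makes the degree interesting: the constant $p^\gamma$ lies in $I_\gamma$. If $A\in I_\gamma$ is monic of degree $d$, division with remainder by $A$ rewrites every polynomial in $z$ and $\Phi$, modulo $p^\gamma$, as a $\mathbb Z[z]$-combination of $1,\Phi,\dots,\Phi^{d-1}$; conversely, a congruence expressing $\Phi^d$ as such a combination is a monic element of $I_\gamma$ of degree $d$. The minimal degree is therefore the number of initial powers of $\Phi$ needed to compute in $\mathbb Z[z][\Phi]$ modulo $p^\gamma$.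

Put
\[
d_\gamma=\min\{d\ge0: v_p(d!)\ge\gamma\}.
\]
The problem, posed by Krattenthaler and M\"uller \cite{KM}, is whether the degree of a minimal polynomial for the modulus $p^\gamma$ equals $d_\gamma$ for all $\gamma\ge1$. Two facts are known: the degree is at least $d_\gamma$, and $(t^p-t+z)^i$ is minimal for the modulus $p^i$ when $1\le i\le p$. Since $v_p(d!)=\lfloor d/p\rfloor$ for $d<p^2$ and $v_p((p^2)!)=p+1$, we have $d_\gamma=p\gamma$ for $\gamma\le p$, so the two facts settle these cases. At the next step $d_{p+1}=p^2$, while $(t^p-t+z)^{p+1}$ has degree $p^2+p$, and a better polynomial must be found.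

A model problem explains why $d_\gamma$ is the answer to expect. Ask for the least degree of a monic $a\in\mathbb Z[t]$ whose values at all integers are divisible by $p^\gamma$. The operator $a(t)\mapsto a(t+1)-a(t)$ lowers the degree by one and multiplies the leading coefficient by the degree. Applied $d$ times to a monic $a$ of degree $d$, it gives the constant $d!$ as an integer combination of values of $a$, so $p^\gamma$ divides $d!$. Conversely, $t(t-1)\cdots(t-d+1)=d!\binom td$ has all its values divisible by $d!$, and the answer in the model is $d_\gamma$. The falling factorial does not vanish at $\Phi$: for $p=d=2$ it gives $\Phi^2-\Phi\equiv z\pmod 2$. But the model has a second supply of integer-valued polynomials with large denominators. By Fermat's little theorem, if $q$ takes integer values at integers then so does $(q^p-q)/p$, and this operation can be iterated starting from $q=t$. With \eqref{eq:frobenius} in place of Fermat's theorem, the iteration carries over to $\Phi$.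

For $k\ge0$ let $c_k=\frac{p^k-1}{p-1}$, so that $c_0=0$, $c_1=1$ and $c_{k+1}=pc_k+1$. Define
\begin{equation}\label{eq:recursion}
A_0(z,t)=t,\qquad A_{k+1}(z,t)=A_k(z,t)^p-p^{(p-1)c_k}A_k(z^p,\,t-z)\quad(k\ge0);
\end{equation}
thus $A_1=t^p-t+z$. For $d\ge0$ with base-$p$ expansion $d=\sum_id_ip^i$, $0\le d_i\le p-1$, put
\begin{equation}\label{eq:Pd}
P_d(z,t)=\prod_iA_i(z,t)^{d_i}.
\end{equation}

\begin{theorem}\label{thm:degree}
Let $\gamma\ge1$. Every minimal polynomial for the modulus $p^\gamma$ has degree $d_\gamma$, and $P_{d_\gamma}$ is one.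
\end{theorem}

The polynomials $P_e$ describe all relations, not just one. Let $\mathbb Z_{(p)}$ be the ring of rational numbers whose denominator is prime to $p$.

\begin{theorem}\label{thm:classification}
Let $\gamma\ge1$.
\begin{itemize}
\item[(a)] The ideal $I_\gamma$ is a free $\mathbb Z[z]$-module with basis
\[
p^{\max(0,\,\gamma-v_p(e!))}\,P_e(z,t),\qquad e=0,1,2,\dots.
\]
\item[(b)] The minimal polynomials for the modulus $p^\gamma$ are exactly the polynomials
\[
P_{d_\gamma}(z,t)+\sum_{e=0}^{d_\gamma-1}p^{\gamma-v_p(e!)}\,h_e(z)\,P_e(z,t),\qquad h_e\in\mathbb Z[z]\ \text{arbitrary}.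
\]
\item[(c)] The ring $R=\{B\in\mathbb Q[z,t]:B(z,\Phi(z))\in\mathbb Z_{(p)}[[z]]\}$ is a free $\mathbb Z_{(p)}[z]$-module with basis $P_e/p^{v_p(e!)}$, $e\ge0$. It equals $\mathbb Z_{(p)}[z]\bigl[A_k/p^{c_k}:k\ge0\bigr]$.
\end{itemize}
\end{theorem}

Section~\ref{sec:eight} finds $A_2$ by hand for $p=2$, and Section~\ref{sec:upper} shows that $P_d$ vanishes at $\Phi$ modulo $p^{v_p(d!)}$. Section~\ref{sec:lower} proves the lower bound in a form valid for polynomials that are not monic, which Theorem~\ref{thm:classification} needs; neither of the two known facts is used. Section~\ref{sec:proofs} combines the bounds, and Section~\ref{sec:general} extends the upper bound to other series.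

\section{The modulus 8}\label{sec:eight}

Let $p=2$. Then $v_2(2!)=v_2(3!)=1$ and $v_2(4!)=3$, so $d_1=2$ and $d_2=d_3=4$. We look for a monic quartic that vanishes at $\Phi$ modulo $8$.

By \eqref{eq:functional}, the value of $A_1=t^2-t+z$ at $\Phi$ is $\Phi(z)^2-\Phi(z^2)$. In the expansion of $\Phi(z)^2$ the squares of single terms sum to $\Phi(z^2)$, and the mixed products remain:
\[
A_1(z,\Phi(z))=2g(z),\qquad g(z)=\sum_{m<n}z^{2^m+2^n}=z^3+z^5+z^6+z^9+\cdots.
\]
The natural candidate $A_1^2$ has value $4g^2=4z^6+\cdots$, which vanishes modulo $4$ but not modulo $8$. We must subtract a polynomial of degree less than $4$ whose value at $\Phi$ is congruent to $4g^2$ modulo $8$. Only $g^2$ modulo $2$ matters, and \eqref{eq:frobenius} says that $g(z)^2\equiv g(z^2)\pmod2$. The gain is that $g(z^2)$ is quadratic in $\Phi$, where $g^2$ is quartic: substituting $z^2$ for $z$ in $A_1(z,\Phi(z))=2g(z)$ and using \eqref{eq:functional} gives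
\[
2g(z^2)=A_1(z^2,\Phi(z^2))=A_1(z^2,\Phi(z)-z).
\]
The correction is thus $2A_1(z^2,t-z)=2\bigl((t-z)^2-(t-z)+z^2\bigr)$, and we arrive at
\begin{equation}\label{eq:A2}
A_2=A_1^2-2A_1(z^2,t-z)=t^4-2t^3+(2z-1)t^2+(2z+2)t-3z^2-2z .
\end{equation}
Its value at $\Phi$ is $4\bigl(g(z)^2-g(z^2)\bigr)\equiv0\pmod8$.

\section{The polynomials $A_k$ and $P_d$}\label{sec:upper}

The correction term in Section~\ref{sec:eight} came from the ring endomorphism
\[
\sigma\colon\mathbb Q[z,t]\to\mathbb Q[z,t],\qquad(\sigma B)(z,t)=B(z^p,\,t-z).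
\]
It maps $\mathbb Z[z,t]$ to itself and preserves the degree in $t$. Its purpose is to imitate, on polynomials, the substitution $z\mapsto z^p$ on series. That substitution is a ring endomorphism of $\mathbb Q[[z]]$ sending $z$ to $z^p$ and, by \eqref{eq:functional}, $\Phi$ to $\Phi-z$. Hence
\begin{equation}\label{eq:sigma}
B(z,\Phi(z))=h(z)\quad\text{implies}\quad(\sigma B)(z,\Phi(z))=h(z^p).
\end{equation}
A polynomial $B$ thus has two companions, $B^p$ with value $h(z)^p$ and $\sigma B$ with value $h(z^p)$. The values are tied by \eqref{eq:frobenius}, but the first companion has $p$ times the degree of the second, so subtracting a multiple of $\sigma B$ from $B^p$ leaves the leading coefficient alone. The power of $p$ in the recursion $A_{k+1}=A_k^p-p^{(p-1)c_k}\sigma A_k$ is chosen so that both terms carry the same factor $p^{pc_k}$.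

\begin{proposition}\label{prop:Ak}
For all $k\ge0$, the polynomial $A_k$ lies in $\mathbb Z[z,t]$, is monic of degree $p^k$, and satisfies $A_k(z,\Phi(z))\equiv0\pmod{p^{c_k}}$.
\end{proposition}

\begin{proof}
We use induction on $k$. For $k=0$ we have $A_0=t$ and $p^{c_0}=1$. Assume the claim for $k$. Both $A_k^p$ and $\sigma A_k$ lie in $\mathbb Z[z,t]$, so $A_{k+1}$ does. The polynomial $A_k^p$ is monic of degree $p^{k+1}$ and $\sigma A_k$ has degree $p^k<p^{k+1}$, so $A_{k+1}$ is monic of degree $p^{k+1}$. Write $A_k(z,\Phi(z))=p^{c_k}g_k(z)$ with $g_k\in\mathbb Z[[z]]$. By \eqref{eq:sigma}, the value of $\sigma A_k$ at $\Phi$ is $p^{c_k}g_k(z^p)$, and therefore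
\[
A_{k+1}(z,\Phi(z))=p^{pc_k}g_k(z)^p-p^{(p-1)c_k}p^{c_k}g_k(z^p)=p^{pc_k}\bigl(g_k(z)^p-g_k(z^p)\bigr).
\]
By \eqref{eq:frobenius} this is divisible by $p^{pc_k+1}=p^{c_{k+1}}$.
\end{proof}

In terms of $Q_k=A_k/p^{c_k}$, dividing \eqref{eq:recursion} by $p^{pc_k+1}$ gives $Q_0=t$ and $Q_{k+1}=(Q_k^p-\sigma Q_k)/p$, the counterpart of the operation $q\mapsto(q^p-q)/p$ of the model problem.

For degrees that are not powers of $p$ we multiply. In a product of the $A_k$ the degrees add and the exponents $c_k$ add. A product with $p$ equal factors $A_k$ is wasteful, since $A_{k+1}$ has the degree of $A_k^p$ and the exponent $pc_k+1$ instead of $pc_k$. So each $A_k$ should occur at most $p-1$ times, and for a given degree $d$ this leaves only $P_d$. The exponent obtained is computed by Legendre's formula: for $d=\sum_id_ip^i$ in base $p$,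
\begin{equation}\label{eq:legendre}
v_p(d!)=\sum_{j\ge1}\Bigl\lfloor\frac d{p^j}\Bigr\rfloor=\sum_{j\ge1}\sum_{i\ge j}d_ip^{i-j}=\sum_id_i\,(1+p+\cdots+p^{i-1})=\sum_id_ic_i .
\end{equation}

\begin{corollary}\label{cor:Pd}
For all $d\ge0$, the polynomial $P_d$ lies in $\mathbb Z[z,t]$, is monic of degree $d$, and satisfies $P_d(z,\Phi(z))\equiv0\pmod{p^{v_p(d!)}}$. Moreover $P_d/p^{v_p(d!)}=\prod_i(A_i/p^{c_i})^{d_i}$.
\end{corollary}

\begin{proof}
By Proposition~\ref{prop:Ak}, $P_d$ is integral and monic of degree $\sum_id_ip^i=d$, and its value at $\Phi$ is divisible by $p^{\sum_id_ic_i}$. By \eqref{eq:legendre} this exponent is $v_p(d!)$, which gives both the congruence and the product formula.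
\end{proof}

\section{A coefficient that isolates the leading term}\label{sec:lower}

In the model problem, $d!$ times the leading coefficient appeared as a combination of values. For $\Phi$ it appears as a single coefficient of the series $B(z,\Phi(z))$. Expanding the $i$-th power shows that the coefficient of $z^n$ in $\Phi^i$ is
\[
T_i(n)=\#\bigl\{(m_1,\dots,m_i)\in\mathbb Z_{\ge0}^{\,i}: p^{m_1}+\cdots+p^{m_i}=n\bigr\},
\]
where for $i=0$ the empty tuple has sum $0$. If $n_1,\dots,n_d$ are distinct and $E=p^{n_1}+\cdots+p^{n_d}$, the orderings of $n_1,\dots,n_d$ contribute $d!$ to $T_d(E)$. For $B=\sum_{i\le d}b_i(z)t^i$ we want a coefficient of $B(z,\Phi)$ to which nothing else contributes, and there are two sources of interference. One is carrying: for $p=2$ the monomial $z^2$ occurs in $\Phi$ and, as $z\cdot z$, in $\Phi^2$. The other is the dependence of the $b_i$ on $z$: for $p=d=2$ the monomial $z^3=z^{1+2}$ has coefficient $2$ in $\Phi^2$ and does not occur in $\Phi$, but it does occur in $z\Phi$. Digit sums control the first source, and a choice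 of $n_1,\dots,n_d$ beyond the $z$-degrees of the $b_i$ controls the second.

Let $s(n)$ be the sum of the base-$p$ digits of $n\ge0$.

\begin{lemma}\label{lem:digits}
If $s(n)>i$, then $T_i(n)=0$. If $E=p^{n_1}+\cdots+p^{n_d}$ with distinct $n_1,\dots,n_d$, then $T_d(E)=d!$.
\end{lemma}

\begin{proof}
Let $n=p^{m_1}+\cdots+p^{m_i}$ and let $a_m$ be the number of indices $r$ with $m_r=m$, so that $n=\sum_ma_mp^m$ and $\sum_ma_m=i$. As long as some $a_m$ is at least $p$, replace $a_m$ by $a_m-p$ and $a_{m+1}$ by $a_{m+1}+1$. This step preserves $\sum_ma_mp^m$ and lowers $\sum_ma_m$ by $p-1\ge1$, so the process ends, and it ends with the digits of $n$. Hence $s(n)\le i$, which is the first claim, and $s(n)=i$ only if no step was made, that is, if the $a_m$ are the digits of $n$. For $n=E$ and $i=d$ we have $s(E)=d$, so a tuple counted by $T_d(E)$ contains each of $n_1,\dots,n_d$ exactly once. There are $d!$ such tuples.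
\end{proof}

\begin{proposition}\label{prop:coefficient}
Let $d\ge1$ and $B=\sum_{i=0}^db_i(z)t^i\in\mathbb Q[z,t]$, and let $b_{i,k}$ be the coefficient of $z^k$ in $b_i$. Choose $N\ge0$ such that every $b_i$ has $z$-degree less than $p^N$, and put $E=p^{N+1}+p^{N+2}+\cdots+p^{N+d}$. For $0\le j<p^N$, the coefficient of $z^{j+E}$ in $B(z,\Phi(z))$ is $d!\,b_{d,j}$.
\end{proposition}

\begin{proof}
The coefficient in question is
\begin{equation}\label{eq:coefficient}
\sum_{i=0}^d\ \sum_{k=0}^{p^N-1}b_{i,k}\,T_i(j-k+E).
\end{equation}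
We determine the digits of $n=j-k+E$. If $k\le j$, then $0\le j-k<p^N$, so the digits of $n$ are those of $j-k$ in the positions below $N$ and those of $E$ from position $N$ on. If $k>j$, we borrow from $p^{N+1}=p^N+(p-1)p^N$:
\[
n=\bigl(p^N-(k-j)\bigr)+(p-1)p^N+p^{N+2}+\cdots+p^{N+d},\qquad0<p^N-(k-j)<p^N .
\]
The digits in the three cases are as follows.
\[
\begin{array}{c|cccc|c}
 & \text{below }N & N & N+1 & N+2,\dots,N+d & s(n)\\ \hline
k<j & \text{not all }0 & 0 & 1 & 1,\dots,1 & \ge d+1\\
k=j & \text{all }0 & 0 & 1 & 1,\dots,1 & d\\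
k>j & \text{not all }0 & p-1 & 0 & 1,\dots,1 & \ge 1+(p-1)+(d-1)
\end{array}
\]
Since $p\ge2$, the last bound is at least $d+1$. By Lemma~\ref{lem:digits}, $T_i(n)=0$ for all $i\le d$ when $k\ne j$, and for $k=j$ we have $T_i(E)=0$ for $i<d$ and $T_d(E)=d!$. Only the term $b_{d,j}\,d!$ of \eqref{eq:coefficient} remains.
\end{proof}

The empty position $N$ in $E$ is what makes borrowing expensive. Without it the statement fails: for $p=2$, $d=1$, $N=1$, the coefficient of $z^{2^N}=z^2$ in $(\alpha+\beta z)\Phi$ is $\alpha+\beta$, whereas that of $z^{2^{N+1}}=z^4$ is $\alpha$.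

\begin{corollary}\label{cor:leading}
Let $B\in\mathbb Q[z,t]$ be nonzero of degree $d$ with leading coefficient $b\in\mathbb Q[z]$.
\begin{itemize}
\item[(i)] If $B\in I_\gamma$, then $p^\gamma$ divides $d!\,b$ in $\mathbb Z[z]$, and so $p^{\max(0,\,\gamma-v_p(d!))}$ divides $b$.
\item[(ii)] If $B\in R$, then $p^{v_p(d!)}\,b\in\mathbb Z_{(p)}[z]$.
\item[(iii)] $B(z,\Phi(z))\ne0$.
\end{itemize}
\end{corollary}

\begin{proof}
Every nonzero coefficient of $d!\,b$ is a coefficient of $B(z,\Phi(z))$: for $d=0$ because $B(z,\Phi(z))=b$, and for $d\ge1$ by Proposition~\ref{prop:coefficient}. This gives (iii), as $b\ne0$. In (i), each nonzero coefficient $\beta$ of $b$ is an integer with $v_p(d!)+v_p(\beta)\ge\gamma$. In (ii), $d!\,b\in\mathbb Z_{(p)}[z]$, and $d!/p^{v_p(d!)}$ is a unit of $\mathbb Z_{(p)}$.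
\end{proof}

\begin{remark}\label{rem:coefficients}
That the $b_i$ are polynomials is used in the choice of $N$, and it cannot be dropped: with coefficients in $\mathbb Z[[z]]$, the monic polynomial $t-\Phi(z)$ of degree $1$ vanishes at $\Phi$. Coefficients in $\mathbb Z[z,z^{-1}]$, on the other hand, do not lower the degree. If $A$ is monic of degree $d$ over $\mathbb Z[z,z^{-1}]$ and vanishes at $\Phi$ modulo $p^\gamma$, then $z^MA\in I_\gamma$ for large $M$, and (i) shows that $p^\gamma$ divides $d!\,z^M$.
\end{remark}

\section{The degree and the ideal of relations}\label{sec:proofs}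

\begin{proof}[Proof of Theorem~\ref{thm:degree}]
By Corollary~\ref{cor:Pd}, $P_{d_\gamma}$ is monic of degree $d_\gamma$, and it lies in $I_\gamma$ because $v_p(d_\gamma!)\ge\gamma$. If $A\in I_\gamma$ is monic of degree $d$, then Corollary~\ref{cor:leading}(i) with $b=1$ gives $v_p(d!)\ge\gamma$, that is, $d\ge d_\gamma$. So $d_\gamma$ is the least degree of a monic element of $I_\gamma$, and $P_{d_\gamma}$ attains it.
\end{proof}

For Theorem~\ref{thm:classification}, the two bounds match in every degree: Corollary~\ref{cor:leading} says which leading coefficients can occur in degree $d$, and Corollary~\ref{cor:Pd} supplies an element for each of them. Subtracting that element lowers the degree.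

\begin{proof}[Proof of Theorem~\ref{thm:classification}]
(a) Put $w_e=\max(0,\gamma-v_p(e!))$ and $F_e=p^{w_e}P_e$. By Corollary~\ref{cor:Pd}, the value of $F_e$ at $\Phi$ is divisible by $p^{w_e+v_p(e!)}$, and $w_e+v_p(e!)\ge\gamma$, so $F_e\in I_\gamma$. In a finite sum $\sum_eh_eF_e$ with $h_e\in\mathbb Z[z]$ not all zero, let $n$ be the largest index with $h_n\ne0$. Since $F_e$ has degree $e$, the sum has degree $n$ and leading coefficient $p^{w_n}h_n\ne0$. This proves linear independence. To see that the $F_e$ span, let $B\in I_\gamma$ be nonzero of degree $n$ with leading coefficient $b$, and assume that all elements of $I_\gamma$ of smaller degree lie in the span. By Corollary~\ref{cor:leading}(i), $b=p^{w_n}h$ with $h\in\mathbb Z[z]$. Then $B-hF_n=B-bP_n$ lies in $I_\gamma$ and is zero or of degree less than $n$, so $B$ lies in the span.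

(b) By Theorem~\ref{thm:degree}, the minimal polynomials are the monic elements of $I_\gamma$ of degree $d_\gamma$. By the computation of degree and leading coefficient in (a), $\sum_eh_eF_e$ is monic of degree $d_\gamma$ if and only if $h_e=0$ for $e>d_\gamma$ and $p^{w_{d_\gamma}}h_{d_\gamma}=1$. The definition of $d_\gamma$ gives $w_{d_\gamma}=0$ and $w_e=\gamma-v_p(e!)$ for $e<d_\gamma$, and the stated form follows.

(c) Put $G_e=P_e/p^{v_p(e!)}$. By Corollary~\ref{cor:Pd}, the value of $G_e$ at $\Phi$ lies in $\mathbb Z[[z]]$, so $G_e\in R$. The $G_e$ are linearly independent over $\mathbb Z_{(p)}[z]$ because $G_e$ has degree $e$, as in (a). Let $B\in R$ be nonzero of degree $n$ with leading coefficient $b$. By Corollary~\ref{cor:leading}(ii), $h=p^{v_p(n!)}b$ lies in $\mathbb Z_{(p)}[z]$. Then $B-hG_n=B-bP_n$ lies in $R$ and is zero or of degree less than $n$, and induction on $n$ shows that the $G_e$ span $R$.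

Let $S=\mathbb Z_{(p)}[z]\bigl[A_k/p^{c_k}:k\ge0\bigr]$. The ring $R$ contains $\mathbb Z_{(p)}[z]$ and, by Proposition~\ref{prop:Ak}, each $A_k/p^{c_k}$, so $S\subseteq R$. By the product formula in Corollary~\ref{cor:Pd}, each $G_e$ lies in $S$, so $R\subseteq S$.
\end{proof}

\begin{example}\label{ex:two}
Let $p=2$. The ideal $I_2$ has basis $4,\ 4t,\ 2A_1,\ 2tA_1,\ A_2,\ tA_2,\dots$, and $I_3$ has basis $8,\ 8t,\ 4A_1,\ 4tA_1,\ A_2,\ tA_2,\dots$. From \eqref{eq:A2} and $2A_1(z^2,t-z)=2t^2-4zt-2t+4z^2+2z$ we get
\[
A_1^2=A_2+2A_1-z\cdot4t+z^2\cdot4 .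
\]
This is the form in Theorem~\ref{thm:classification}(b) for $\gamma=2$, so $A_1^2$ and $A_2$ are both minimal for the modulus $4$. For $\gamma=3$ the coefficient of $A_1$ would have to be divisible by $4$, so $A_1^2$ is not minimal for the modulus $8$, while $A_2$ is.
\end{example}

\section{Other functional equations}\label{sec:general}

The upper bound used little about $\Phi$: only that $\Phi(z^p)$ is a polynomial in $z$ and $\Phi(z)$ of small degree.

\begin{proposition}\label{prop:general}
Let $f\in\mathbb Z[[z]]$ satisfy $f(z^p)=u(z,f(z))$, where $u\in\mathbb Z[z,t]$ has degree at most $p-1$ in $t$. Then for every $d\ge0$ there is a monic polynomial in $\mathbb Z[z,t]$ of degree $d$ in $t$ that vanishes at $t=f$ modulo $p^{v_p(d!)}$.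
\end{proposition}

\begin{proof}
Let $(\sigma_uB)(z,t)=B(z^p,u(z,t))$, and define $A^u_0=t$ and $A^u_{k+1}=(A^u_k)^p-p^{(p-1)c_k}\sigma_uA^u_k$. The proof of Proposition~\ref{prop:Ak} used three properties of $\sigma$, and $\sigma_u$ has them. It maps $\mathbb Z[z,t]$ to itself. It satisfies \eqref{eq:sigma} with $f$ in place of $\Phi$, because $z\mapsto z^p$ sends $f$ to $u(z,f)$. And if $A^u_k$ has degree $p^k$, then $\sigma_uA^u_k$ has degree at most $p^k(p-1)<p^{k+1}$. So $A^u_k$ is integral, monic of degree $p^k$, and vanishes at $f$ modulo $p^{c_k}$. By \eqref{eq:legendre}, the product $\prod_i(A^u_i)^{d_i}$ over the base-$p$ digits $d_i$ of $d$ has the required properties.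
\end{proof}

The bound on the degree of $u$ keeps the polynomials monic; for $f=z$ and $u=t^p$ the recursion gives $A^u_1=0$. The case $f=\Phi$, $u=t-z$ is that of Section~\ref{sec:upper}, where Corollary~\ref{cor:leading}(i) shows that the exponent $v_p(d!)$ cannot be raised. In general it can: $f=z$ satisfies the hypothesis with $u=z^p$, and $t-z$ vanishes at $f$ exactly.

\begin{remark}\label{rem:model}
The model problem of Section~\ref{sec:intro} is the case $u=t$, in which $f$ may be any integer constant $n$. Setting $z=0$ in \eqref{eq:recursion} gives the recursion for $u=t$, so $A^u_k(t)=A_k(0,t)$, and $P_e(0,n)$ is divisible by $p^{v_p(e!)}$ for all integers $n$. Theorem~\ref{thm:classification}(a) then shows that $B(0,n)\equiv0\pmod{p^\gamma}$ for every $B\in I_\gamma$ and every integer $n$: relations for $\Phi$ specialize at $z=0$ to relations in the model. For $p=2$, \eqref{eq:A2} gives $A_2(0,t)=t^4-2t^3-t^2+2t=(t+1)t(t-1)(t-2)$, a product of four consecutive integers.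
\end{remark}

\begin{thebibliography}{1}

\bibitem{KM}
Christian Krattenthaler and Thomas W. M\"uller,
\emph{A method for determining the mod-$p^k$ behaviour of recursive sequences},
arXiv:1508.02580 (2015).

\end{thebibliography}
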